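\title{Polynomials with $k$ distinct zeros and $k$ prescribed coefficients}

\begin{abstract}
Is a monic polynomial of degree $n$ over a field of characteristic zero with exactly $k$ distinct zeros determined, up to finitely many possibilities, by any $k$ of its nonzero coefficients? We show that the answer is no: the polynomials $(x-s)(x^2-1)^3$ have three distinct zeros and share three nonzero coefficients. We then decide for which pairs $(n,k)$ finiteness holds, completely for $k\neq 3$, and for $k=3$ except when $n\ge 8$ is even and not divisible by $3$. Finiteness always holds away from the zero set of a nonzero Jacobian polynomial, and it always holds for polynomials whose zeros are real and positive. The main tool is the derivative along a family of solutions, which is a polynomial with few terms and many multiple zeros.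
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $K$ be a field of characteristic zero, let $\Omega$ be an algebraic closure of $K$, and let $n\ge k\ge 1$ be integers. We write a monic polynomial of degree $n$ as
\[
p=\sum_{i=0}^{n}c_i\,x^{n-i},\qquad c_0=1,
\]
and we count its zeros in $\Omega$. The following question was posed by Clark and Cooper~\cite{CC}: \emph{is a monic polynomial of degree $n$ with exactly $k$ distinct zeros determined, up to finitely many possibilities, by any $k$ of its nonzero coefficients?} The positions and the values of the chosen coefficients are both given, and the leading coefficient $c_0$ may not be chosen. In precise terms, the question asks whether the following statement is always true.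

\begin{definition}\label{def:fin}
$\mathrm{Fin}_K(n,k)$ is the following statement. For every monic $p=\sum c_ix^{n-i}\in K[x]$ of degree $n$ with exactly $k$ distinct zeros, and every set $I\subseteq\{1,\dots,n\}$ with $|I|=k$ and $c_i\ne0$ for all $i\in I$, there are only finitely many monic $q=\sum d_ix^{n-i}\in K[x]$ of degree $n$ with exactly $k$ distinct zeros and $d_i=c_i$ for all $i\in I$.
\end{definition}

A count of parameters suggests the answer yes. Call a tuple $\mathbf m=(m_1,\dots,m_k)$ of positive integers with sum $n$ a \emph{pattern}, and define $\Phi_0=1,\Phi_1,\dots,\Phi_n\in\mathbb Z[X_1,\dots,X_k]$ by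
\begin{equation}\label{eq:Phi}
\prod_{j=1}^{k}(x-X_j)^{m_j}=\sum_{i=0}^{n}\Phi_i(X_1,\dots,X_k)\,x^{n-i}.
\end{equation}
There are finitely many patterns, and for each of them the problem is the system $\Phi_i(a)=c_i$ $(i\in I)$ of $k$ equations in the $k$ unknown zeros $a=(a_1,\dots,a_k)$. One expects such a system to have finitely many solutions, and the simplest cases agree. For $k=n$ all coefficients are prescribed. For $k=1$ the equation $\binom ni(-a)^i=c_i$ has at most $i$ solutions; already $(x-a)^2$ and $(x+a)^2$ show that one cannot ask for uniqueness. For $I=\{1,\dots,k\}$ finiteness holds for all $n$ (Remark~\ref{rem:leading}). There is one evident degeneracy: $\Phi_i$ is homogeneous of degree $i$, so a prescribed value $c_i=0$ survives when all zeros are multiplied by a common factor. The polynomials $(x^2-t)^2$, $t\ne0$, have two distinct zeros and $c_1=c_3=0$. The hypothesis $c_i\neq0$ removes such scaling families, and one may hope that it removes every family. It does not.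

\begin{theorem}\label{thm:no}
The statement $\mathrm{Fin}_K(7,3)$ is false for every field $K$ of characteristic zero.
\end{theorem}

\begin{proof}
For $s\in K$ put
\[
p_s=(x-s)(x^2-1)^3=x^7-s\,x^6-3x^5+3s\,x^4+3x^3-3s\,x^2-x+s .
\]
If $s\ne\pm1$, then $p_s$ is monic of degree $7$ with exactly three distinct zeros $s,1,-1$. For every $s$ we have $c_2=-3$, $c_4=3$, $c_6=-1$. So the pairwise different polynomials $p_s$, $s\in K\setminus\{1,-1\}$, share three nonzero coefficients at the positions $I=\{2,4,6\}$, and there are infinitely many of them because $K$ is infinite.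
\end{proof}

The example raises the question of which pairs $(n,k)$ are affected.

\begin{theorem}\label{thm:A}
Let $K$ be a field of characteristic zero and $n\ge k\ge1$.
\begin{itemize}
\item[(1)] $\mathrm{Fin}_K(n,k)$ holds if $k\le2$, or $n\le k+2$, or $(n,k)=(6,3)$.
\item[(2)] $\mathrm{Fin}_K(n,k)$ fails if $k\ge4$ and $n\ge k+3$; if $k=3$ and $n\ge7$ is odd; and if $k=3$ and $n\ge9$ is divisible by $3$.
\end{itemize}
\end{theorem}

Thus finiteness always holds for $k\in\{1,2\}$, and for $k\ge4$ it holds if and only if $n\le k+2$. For $k=3$ it holds for $n\le6$. We do not decide the case where $k=3$ and $n\ge8$ is even and not divisible by $3$.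

The count of parameters is nevertheless correct away from a hypersurface, and it is correct without exception for positive zeros. For a pattern $\mathbf m$ and a set $I\subseteq\{1,\dots,n\}$ with $|I|=k$, let
\[
J=J_{\mathbf m,I}=\det\Bigl(\frac{\partial\Phi_i}{\partial X_j}\Bigr)_{i\in I,\ 1\le j\le k}\in\mathbb Q[X_1,\dots,X_k].
\]

\begin{theorem}\label{thm:B}
Let $n\ge k\ge1$ and $I\subseteq\{1,\dots,n\}$ with $|I|=k$.
\begin{itemize}
\item[(i)] For every pattern $\mathbf m$, the polynomial $J$ is nonzero, and for every $(c_i)_{i\in I}\in\Omega^I$ there are only finitely many $a\in\Omega^k$ with $\Phi_i(a)=c_i$ for all $i\in I$ and $J(a)\neq0$.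
\item[(ii)] If $K\subseteq\mathbb R$, then for every $(c_i)_{i\in I}$ there are only finitely many monic $q\in K[x]$ of degree $n$ with exactly $k$ distinct zeros, all real and positive, whose coefficient at $x^{n-i}$ is $c_i$ for all $i\in I$.
\end{itemize}
\end{theorem}

In (ii) ``positive'' cannot be weakened to ``real'': for $K=\mathbb Q$ the polynomials $p_s$ of Theorem~\ref{thm:no} have only rational zeros.

One computation lies behind all three theorems, and it is visible in the family $p_s$. Differentiate with respect to the parameter:
\[
\frac{\partial p_s}{\partial s}=-(x^2-1)^3=-x^6+3x^4-3x^2+1 .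
\]
This polynomial has two properties that any such derivative must have. First, the three prescribed coefficients do not move, so of the seven positions $x^6,\dots,x^0$ only $7-3=4$ can be occupied. Second, a zero of multiplicity $m$ loses at most one order under differentiation, whether or not it moves, so the derivative is divisible by $(x-1)^2(x+1)^2$, a polynomial of degree $7-3=4$. In general the derivative has at most $n-k$ terms and at least $n-k$ zeros at prescribed places. A real polynomial with $n-k$ terms has at most $n-k-1$ positive zeros, so for positive zeros the two properties contradict each other, by a margin of exactly one. For zeros of both signs there is room: $(x^2-1)^m$ has $2m$ zeros and only $m+1$ terms.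

Section~\ref{sec:derivative} makes this computation precise over an arbitrary field of characteristic zero, and Section~\ref{sec:jacobian} deduces Theorem~\ref{thm:B}. Section~\ref{sec:families} reads the computation backwards to construct the families of Theorem~\ref{thm:A}(2). Sections~\ref{sec:small}--\ref{sec:six} prove Theorem~\ref{thm:A}(1) for $n\le k+2$, for $k=2$ and for $(n,k)=(6,3)$.

\section{The derivative along a family}\label{sec:derivative}

Throughout, $\delta=n-k$, and a polynomial \emph{has $N$ terms} if exactly $N$ of its coefficients are nonzero.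

\subsection*{From infinitely many solutions to a derivation}

An infinite set of solutions comes with no parameter, so there is at first nothing to differentiate. We replace the set by a single solution with coordinates in a larger field, and the derivative by a derivation of that field.

Let $F$ be a field containing $\Omega$. Elements of $\Omega$ are called \emph{constants}. Since $\Omega$ is algebraically closed, an element of $F$ that is algebraic over $\Omega$ is a constant; we use this many times. An \emph{$\Omega$-derivation} of $F$ is an additive map $D\colon F\to F$ with $D(yz)=y\,Dz+z\,Dy$ that vanishes on $\Omega$. It satisfies the chain rule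
\begin{equation}\label{eq:chain}
D\bigl(Q(a_1,\dots,a_k)\bigr)=\sum_{j=1}^k\frac{\partial Q}{\partial X_j}(a)\,Da_j\qquad(Q\in\Omega[X_1,\dots,X_k],\ a\in F^k).
\end{equation}
We recall that a derivation $D$ of a field $L$ of characteristic zero extends to every finite extension of $L$: such an extension has the form $L(\theta)$, and if $\mu$ is the minimal polynomial of $\theta$, one puts $D\theta=-\mu^D(\theta)/\mu'(\theta)$, where $\mu^D$ arises from $\mu$ by applying $D$ to the coefficients.

\begin{lemma}\label{lem:generic}
\begin{itemize}
\item[(a)] Let $Q_1,\dots,Q_r,R\in\Omega[X_1,\dots,X_k]$, and suppose that infinitely many $a\in\Omega^k$ satisfy $Q_1(a)=\dots=Q_r(a)=0$ and $R(a)\neq0$. Then there are a finitely generated field extension $F$ of $\Omega$ and a point $a\in F^k$, not all of whose coordinates are constants, with $Q_1(a)=\dots=Q_r(a)=0$ and $R(a)\ne0$.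
\item[(b)] If $F$ is a finitely generated field extension of $\Omega$ and $y\in F\setminus\Omega$, there is an $\Omega$-derivation $D$ of $F$ with $Dy=1$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) The common zero set of $Q_1,\dots,Q_r$ in $\Omega^k$ is a finite union of irreducible algebraic sets. One of them, $Y$, contains infinitely many points at which $R\neq0$. The ideal $\mathfrak p$ of polynomials vanishing on $Y$ is prime. Let $F$ be the fraction field of $\Omega[X_1,\dots,X_k]/\mathfrak p$ and let $a_j$ be the class of $X_j$. Then $Q_\nu(a)=0$ because $Q_\nu\in\mathfrak p$, and $R(a)\neq0$ because $R\notin\mathfrak p$. If every $a_j$ were a constant $\gamma_j$, then $X_j-\gamma_j\in\mathfrak p$ for all $j$ and $Y$ would be a single point.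

(b) The element $y$ is transcendental over $\Omega$. Extend it to a transcendence basis $y=y_1,y_2,\dots,y_d$ of $F$ over $\Omega$, take $\partial/\partial y_1$ on $\Omega(y_1,\dots,y_d)$, and extend it to the finite extension $F$.
\end{proof}

\begin{definition}\label{def:moving}
A \emph{moving family of type $(n,k)$} consists of a finitely generated field extension $F$ of $\Omega$, pairwise distinct elements $a_1,\dots,a_k\in F$ that are not all constants, a pattern $(m_1,\dots,m_k)$ with sum $n$, and a set $I\subseteq\{1,\dots,n\}$ with $|I|=k$, such that the coefficients of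
\[
P=\prod_{j=1}^k(x-a_j)^{m_j}=\sum_{i=0}^nc_ix^{n-i}
\]
satisfy $c_i\in\Omega\setminus\{0\}$ for all $i\in I$. Its set of \emph{free exponents} is $E=\{0,\dots,n-1\}\setminus\{n-i:i\in I\}$, so that $|E|=\delta$.
\end{definition}

For example, $F=\Omega(s)$ and $P=(x-s)(x^2-1)^3$ with $I=\{2,4,6\}$ form a moving family of type $(7,3)$ with $E=\{0,2,4,6\}$.

\begin{lemma}\label{lem:reduction}
If $\mathrm{Fin}_K(n,k)$ fails, there is a moving family of type $(n,k)$.
\end{lemma}

\begin{proof}
Let $I$ and nonzero $c_i\in K$ $(i\in I)$ admit infinitely many polynomials $q$. Each $q$ equals $\prod(x-a_j)^{m_j}$ for some pattern and some $a\in\Omega^k$ with distinct coordinates. There are finitely many patterns, so for one of them infinitely many $a$ occur. Apply Lemma~\ref{lem:generic}(a) to the polynomials $\Phi_i-c_i$ $(i\in I)$ and $R=\prod_{j<r}(X_j-X_r)$.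
\end{proof}

The definition of a moving family involves $K$ only through $\Omega$. To prove Theorem~\ref{thm:A}(1) it suffices to show that there are no moving families of the listed types.

\subsection*{First-order variations}

The next lemma describes how $\prod(x-a_j)^{m_j}$ changes to first order when the zeros move in a direction $\lambda$.

\begin{lemma}\label{lem:variation}
Let $L$ be a field of characteristic zero, let $a_1,\dots,a_k\in L$ be distinct, let $\mathbf m$ be a pattern, and put $g=\prod_j(x-a_j)^{m_j-1}$, a polynomial of degree $\delta$. For $\lambda\in L^k\setminus\{0\}$ let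
\[
T_\lambda=\sum_{i=1}^{n}\Bigl(\sum_{j=1}^k\frac{\partial\Phi_i}{\partial X_j}(a)\,\lambda_j\Bigr)x^{n-i}.
\]
Then $T_\lambda\ne0$ and $g\mid T_\lambda$. If $\lambda_j=0$, then even $(x-a_j)^{m_j}\mid T_\lambda$.
\end{lemma}

\begin{proof}
Differentiate \eqref{eq:Phi} with respect to $X_j$, substitute $a$, multiply by $\lambda_j$ and sum over $j$. This gives
\[
T_\lambda=g\,h,\qquad h=-\sum_{j=1}^km_j\lambda_j\prod_{r\neq j}(x-a_r).
\]
We have $h(a_j)=-m_j\lambda_j\prod_{r\ne j}(a_j-a_r)$. As the $a_r$ are distinct and $m_j\ne0$ in $L$, this vanishes if and only if $\lambda_j=0$. Hence $h\neq0$, and $x-a_j$ divides $h$ whenever $\lambda_j=0$.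
\end{proof}

\begin{proposition}\label{prop:DP}
Given a moving family of type $(n,k)$, let $D$ be an $\Omega$-derivation of $F$ with $Da_j\ne0$ for some $j$, and put $DP=\sum_{i=1}^n(Dc_i)\,x^{n-i}\in F[x]$. Then:
\begin{itemize}
\item[(a)] $DP\neq0$, and only exponents in $E$ occur in $DP$; so $DP$ has at most $\delta$ terms;
\item[(b)] $g=\prod_j(x-a_j)^{m_j-1}$ divides $DP$;
\item[(c)] if $a_j$ is a constant, then $(x-a_j)^{m_j}$ divides $DP$.
\end{itemize}
\end{proposition}

\begin{proof}
Since $c_i=\Phi_i(a)$, the chain rule \eqref{eq:chain} gives $DP=T_\lambda$ with $\lambda=(Da_1,\dots,Da_k)\neq0$. Now apply Lemma~\ref{lem:variation}, and note that $Dc_i=0$ for $i\in I$ and $Da_j=0$ for constant $a_j$.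
\end{proof}

A derivation as in Proposition~\ref{prop:DP} exists by Lemma~\ref{lem:generic}(b); whenever a moving family is given, we fix one.

\subsection*{Zeros of polynomials with few terms}

Properties (a) and (b) pull against each other because of the following bounds. Part (b) is a weak form of Descartes' rule of signs. Both bounds are attained by $(x-1)^{N-1}$.

\begin{lemma}\label{lem:sparse}
Let $L$ be a field of characteristic zero and let $T\in L[x]$ be nonzero with at most $N$ terms.
\begin{itemize}
\item[(a)] $T$ vanishes to order at most $N-1$ at every nonzero point of $L$.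
\item[(b)] If $L=\mathbb R$, then $T$ has at most $N-1$ positive zeros, counted with multiplicity.
\end{itemize}
\end{lemma}

\begin{proof}
We use induction on $N$. Dividing by a power of $x$ changes neither the number of terms nor the nonzero zeros, so we may assume $T(0)\neq0$. If $T$ is constant, which is the case for $N=1$, it has no zeros. Otherwise $T'$ is nonzero, because the characteristic is zero, and has at most $N-1$ terms. For (a), a zero of order $\nu\ge1$ of $T$ has order at least $\nu-1$ for $T'$, so $\nu-1\le N-2$. For (b), let $T$ have $r\ge1$ distinct positive zeros of multiplicities $\nu_1,\dots,\nu_r$. Then $T'$ vanishes at them to orders $\nu_1-1,\dots,\nu_r-1$, and by Rolle's theorem it has a zero in each of the $r-1$ intervals between them. So $\sum\nu_i-1\le N-2$.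
\end{proof}

\begin{remark}\label{rem:charp}
In characteristic $p$, part (a) fails for $(x-1)^p=x^p-1$, and Theorem~\ref{thm:A}(1) fails with it. Over an infinite field of odd characteristic $p$, the polynomials $(x-1)^{2p}(x-t)=(x^{2p}-2x^p+1)(x-t)$, $t\neq1$, have two distinct zeros and the fixed coefficients $c_p=-2$, $c_{2p}=1$.
\end{remark}

\section{The Jacobian and positive zeros}\label{sec:jacobian}

\begin{proof}[Proof of Theorem~\ref{thm:B}]
Fix a pattern $\mathbf m$.

\emph{Step 1: $J(a)\neq0$ if $a_1,\dots,a_k$ are distinct positive real numbers.} Suppose $J(a)=0$. The real matrix $\bigl(\partial\Phi_i/\partial X_j(a)\bigr)_{i\in I,\,j}$ then has a kernel vector $\lambda\in\mathbb R^k\setminus\{0\}$. The polynomial $T_\lambda$ of Lemma~\ref{lem:variation} is real, nonzero, of degree at most $n-1$, and its coefficients at $x^{n-i}$, $i\in I$, vanish. Hence it has at most $n-k$ terms, and by Lemma~\ref{lem:sparse}(b) at most $n-k-1$ positive zeros. But $T_\lambda$ is divisible by $g$, which has $n-k$ positive zeros counted with multiplicity. This is a contradiction.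

\emph{Step 2: proof of (i).} By Step 1, $J(1,2,\dots,k)\neq0$, so $J$ is a nonzero polynomial. Suppose that infinitely many $a\in\Omega^k$ satisfy $\Phi_i(a)=c_i$ $(i\in I)$ and $J(a)\neq0$. Lemma~\ref{lem:generic} gives a field $F$, a point $a\in F^k$ with the same properties, and an $\Omega$-derivation $D$ with $(Da_1,\dots,Da_k)\ne0$. By \eqref{eq:chain},
\[
\sum_{j=1}^k\frac{\partial\Phi_i}{\partial X_j}(a)\,Da_j=Dc_i=0\qquad(i\in I).
\]
So the Jacobian matrix at $a$ has a nonzero kernel vector, which contradicts $J(a)\neq0$.

\emph{Step 3: proof of (ii).} Take for $\Omega$ the algebraic closure of $K$ in $\mathbb C$. A polynomial $q$ as in (ii) equals $\prod(x-a_j)^{m_j}$ for some pattern and distinct positive $a_j\in\Omega\cap\mathbb R$. By Step 1, $J_{\mathbf m,I}(a)\ne0$, so by (i) each of the finitely many patterns contributes finitely many $a$.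
\end{proof}

\begin{remark}\label{rem:leading}
For $I=\{1,\dots,k\}$ finiteness holds over every $K$ and for arbitrary prescribed values, zero or not. Indeed, let $a\in\Omega^k$ have distinct coordinates. A kernel vector $\lambda\ne0$ of the Jacobian matrix at $a$ would give $\deg T_\lambda<n-k=\deg g$, which is impossible for a nonzero multiple of $g$. So $J(a)\ne0$, and Theorem~\ref{thm:B}(i) applies.
\end{remark}

\section{Families with fixed coefficients}\label{sec:families}

In this section we prove Theorem~\ref{thm:A}(2). Proposition~\ref{prop:DP} tells us what to look for: a family whose derivative has at most $\delta$ terms. The simplest families are pencils $P_t=G\cdot(A+tB)$, in which the multiple zeros sit in a fixed factor $G$ and only simple zeros move. The derivative is $GB$, and $\delta$ is the degree of $G$ minus the number of its distinct zeros. For $G=(x^d-1)^m$ and $B=1$ the derivative has $m+1$ terms while $\delta=d(m-1)$. The inequality $m+1\le d(m-1)$ never holds for $d=1$; it holds for $d=2$, $m\ge3$ and for $d=3$, $m\ge2$. The fixed coefficients must also be nonzero, so $A$ needs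 a degree large enough to fill the gaps between the terms of $G$. The following lemma isolates these two conditions. We write $G_e$ for the coefficient of $x^e$ in $G$, with $G_e=0$ for $e<0$.

\begin{lemma}\label{lem:pencil}
Let $G,B\in K[x]$ be nonzero with $G$ monic, let $r$ be the number of distinct zeros of $G$, and let $\sigma>\deg B$ be an integer. Put $n=\deg G+\sigma$ and $k=r+\sigma$. Suppose that $S\subseteq\{0,\dots,n-1\}$ has at least $k$ elements and that every $e\in S$ satisfies
\begin{itemize}
\item[(P1)] the coefficient of $x^e$ in $GB$ is zero;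
\item[(P2)] $G_{e-j}\neq0$ for some $j$ with $0\le j\le\sigma$.
\end{itemize}
Then $\mathrm{Fin}_K(n,k)$ fails.
\end{lemma}

\begin{proof}
Let $A=\sum_{j=0}^\sigma A_jx^j$ with $A_\sigma=1$ and $A_0,\dots,A_{\sigma-1}\in K$ still to be chosen. The coefficient of $x^e$ in $GA$ is $\sum_{j=0}^{\sigma}G_{e-j}A_j$, which by (P2) is a nonzero polynomial in $A_0,\dots,A_{\sigma-1}$ for each $e\in S$. For each zero $\beta\in\Omega$ of $B$, the value $A(\beta)$ is also a nonzero polynomial in these unknowns, since $A_0$ occurs in it with coefficient $1$. A nonzero polynomial over $\Omega$ does not vanish on all of $K^\sigma$, because $K$ is infinite. Applying this to the product of the finitely many polynomials above, we fix $A\in K[x]$ such that $GA$ has a nonzero coefficient at $x^e$ for all $e\in S$, and $A$ and $B$ have no common zero.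

For $t\in K$ put $P_t=G\cdot(A+tB)=GA+t\,GB$. These polynomials are monic of degree $n$ and pairwise different, and by (P1) their coefficients at the exponents in $S$ are those of $GA$, hence nonzero and independent of $t$. It remains to count zeros.

No zero $x_0$ of $A+tB$ is a zero of $B$, since otherwise $A(x_0)=0$ as well. So $x_0$ determines $t=-A(x_0)/B(x_0)$. Consequently $A+tB$ has a zero in common with $G$ for at most $r$ values of $t$. If $x_0$ is a multiple zero of $A+tB$, then $A(x_0)=-tB(x_0)$ and $A'(x_0)=-tB'(x_0)$, so $x_0$ is a zero of $A'B-AB'$. This polynomial is nonzero: its coefficient in degree $\sigma+\deg B-1$ is $\sigma-\deg B$ times the leading coefficient of $B$. So multiple zeros occur for finitely many $t$ only. For all other $t$, $P_t$ has exactly $r+\sigma=k$ distinct zeros. Take for $I$ the set of $n-e$ with $e$ in a $k$-element subset of $S$.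
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}(2)]
We construct five families. The first three are pencils.

\medskip
\noindent\textbf{Family A: $\delta\ge4$ even, $k\ge3$.} Write $\delta=2m-2$ with $m\ge3$. Take $G=(x^2-1)^m$, $B=1$, $\sigma=k-2\ge1$. Then $r=2$ and $\deg G+\sigma=2m+k-2=n$. Let $S=\{0,\dots,n-1\}\setminus\{0,2,\dots,2m\}$. Then (P1) holds, and
\[
|S|\ge n-(m+1)=k+(m-3)\ge k.
\]
The coefficients of $G$ at $0,2,\dots,2m$ are nonzero. An exponent $e\in S$ is either odd with $1\le e\le2m-1$, and then $j=1$ satisfies (P2); or $2m<e\le n-1=2m+\sigma-1$, and then $j=e-2m$ does. For $m=3$, $k=3$ this is the family of Theorem~\ref{thm:no}.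

\medskip
\noindent\textbf{Family B: $\delta\ge5$ odd, $k\ge4$.} To change the parity of $\delta$ we move one factor $x+1$ from $G$ into $B$, which keeps $GB$ sparse. Write $\delta=2m-3$ with $m\ge4$. Take $G=(x-1)^m(x+1)^{m-1}$, $B=x+1$, $\sigma=k-2\ge2>\deg B$; this inequality is the reason for $k\ge4$. Then $r=2$, $\deg G+\sigma=2m-1+k-2=n$, and $GB=(x^2-1)^m$. With $S$ defined as in Family A, (P1) holds and
\[
|S|\ge n-(m+1)=k+(m-4)\ge k.
\]
In $G=x(x^2-1)^{m-1}-(x^2-1)^{m-1}$ the first summand fills the odd exponents $1,\dots,2m-1$ and the second the even exponents $0,\dots,2m-2$, so $G_e\neq0$ for $0\le e\le 2m-1$. For $e\le2m-1$ take $j=0$ in (P2). For $2m-1<e\le n-1=2m+\sigma-2$ take $j=e-(2m-1)\le\sigma-1$.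

\medskip
\noindent\textbf{Family C: $\delta=3$, $k\ge5$.} Take $G=(x^3-1)^2=x^6-2x^3+1$, $B=1$, $\sigma=k-3\ge2$. Then $r=3$ and $\deg G+\sigma=k+3=n$. Let $S=\{0,\dots,n-1\}\setminus\{0,3,6\}$. Then (P1) holds and $|S|\ge n-3=k$. For $e<6$ let $j\in\{0,1,2\}$ be the remainder of $e$ modulo $3$; then $j\le\sigma$ and $e-j\in\{0,3\}$. For $6<e\le n-1=5+\sigma$ take $j=e-6$.

\medskip
\noindent\textbf{Family D: $(n,k)=(7,4)$.} Here Family C would have $\sigma=1$, and (P2) would fail at $e=2$. We let the multiple zeros move instead. For $f_t=x^3+x^2+x+t$ the derivative of $(x-1)f_t^2$ with respect to $t$ is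
\[
2(x-1)f_t=2\bigl(x^4+(t-1)x-t\bigr),
\]
which has at most $3=\delta$ terms. From
\[
f_t^2=x^6+2x^5+3x^4+(2t+2)x^3+(2t+1)x^2+2t\,x+t^2
\]
we get
\[
(x-1)f_t^2=x^7+x^6+x^5+(2t-1)x^4-x^3-x^2+(t^2-2t)x-t^2 .
\]
At the positions $I=\{1,2,4,5\}$ the coefficients are $1,1,-1,-1$ for all $t\in K$. A multiple zero $x_0$ of $f_t$ is a zero of $3x^2+2x+1$ and determines $t=-(x_0^3+x_0^2+x_0)$, so it occurs for at most two values of $t$; and $f_t(1)=0$ only for $t=-3$. For all other $t$ there are exactly four distinct zeros, and the polynomials are pairwise different because of the coefficient $2t-1$.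

\medskip
\noindent\textbf{Family E: $k=3$, $n=3m$, $m\ge3$.} Consider $P_t=(x^3+x^2+bx+t)^m$ with $b\in K$ fixed and $t\in K$. Reversing the order of the coefficients, $c_i$ is the coefficient $[z^i]$ of $z^i$ in $(1+z+bz^2+tz^3)^m$. The coefficients $c_1=m$ and $c_2=mb+\binom m2$ do not involve $t$, and we need a third one. For $i\le5$ the parameter enters only linearly, because $t^2$ comes with $z^6$. The coefficient of $t$ in $c_i$ is $m\,[z^{i-3}](1+z+bz^2)^{m-1}$, which is $m$ for $i=3$ and $m(m-1)$ for $i=4$, and for $i=5$ is
\[
m\Bigl((m-1)b+\binom{m-1}2\Bigr)=m(m-1)\Bigl(b+\frac{m-2}2\Bigr).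
\]
So we choose $b=-\frac{m-2}{2}$. Then $c_2=\frac m2\bigl((m-1)-(m-2)\bigr)=\frac m2\ne0$, and $c_5=[z^5](1+z+bz^2)^m$. The term $z^5$ arises as $z^5$, as $z^3\cdot bz^2$ and as $z\cdot(bz^2)^2$, so
\begin{align*}
c_5&=m(m-1)(m-2)\Bigl[\frac{(m-3)(m-4)}{120}+\frac{(m-3)\,b}{6}+\frac{b^2}2\Bigr]\\
&=\frac{m(m-1)(m-2)}{120}\Bigl[(m-3)(m-4)-10(m-3)(m-2)+15(m-2)^2\Bigr]\\
&=\frac{m(m-1)(m-2)(6m^2-17m+12)}{120}=\frac{m(m-1)(m-2)(2m-3)(3m-4)}{120}.
\end{align*}
This is nonzero for $m\ge3$. Thus the coefficients at $I=\{1,2,5\}$ are nonzero and independent of $t$. As in Family D, the cubic has a multiple zero for at most two values of $t$, so $P_t$ has exactly three distinct zeros for all other $t$. The $P_t$ are pairwise different because $t$ occurs in $c_3$ with coefficient $m$.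

\medskip
Families A and B cover $k\ge4$, $\delta\ge4$; Families C and D cover $k\ge4$, $\delta=3$. For $k=3$, Family A covers $n=\delta+3\ge7$ odd, and Family E covers $n\ge9$ divisible by $3$.
\end{proof}

\section{Finiteness for $n\le k+2$}\label{sec:small}

Proposition~\ref{prop:DP} uses that the prescribed coefficients are constants, but not that they are nonzero. It therefore cannot exclude the scaling families of the introduction, and it has to be supplemented. Two things can go wrong. Lemma~\ref{lem:sparse} says nothing about the zero $0$; and the derivative may control the ratios of the zeros without controlling their size. The two lemmas of this section deal with these points, and both use $c_i\neq0$.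

\begin{lemma}\label{lem:zero}
\begin{itemize}
\item[(a)] There is no moving family of type $(n,1)$.
\item[(b)] If a moving family of type $(n,k)$ has $a_j=0$ for some $j$, then $k\ge2$ and there is a moving family of type $(n-m_j,k-1)$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) If $P=(x-a)^n$ and $c_i=\binom ni(-a)^i$ is a constant, then $a$ is algebraic over $\Omega$, hence a constant.

(b) By (a), $k\ge2$. Put $b=m_j$. Since $x^b\mid P$, we have $c_i=0$ for $i>n-b$, and since the prescribed coefficients are nonzero, $I\subseteq\{1,\dots,n-b\}$. The polynomial $P/x^b=\sum_{i=0}^{n-b}c_ix^{n-b-i}$ has the $k-1$ distinct zeros $a_r$, $r\neq j$, which are not all constants. Keep any $k-1$ indices of $I$.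
\end{proof}

Without the hypothesis $c_i\neq0$ part (b) is false: $x^2(x-t)$ has $c_2=c_3=0$, and removing the zero $0$ would lead to type $(1,1)$.

The second point is visible for $P=(x-\alpha)^2(x-\beta)^2$ with $\alpha,\beta\ne0$, where $\delta=2$. By Proposition~\ref{prop:DP}, $DP$ has at most two terms and vanishes at $\alpha$ and $\beta$. So $\alpha^d=\beta^d$ for some $d\ge1$, and $\rho=\beta/\alpha$ is a root of unity. This is no contradiction yet, and $(x^2-t)^2$ passes the test. But now $c_i=\Phi_i(1,\rho)\,\alpha^i$ by homogeneity, and a single prescribed nonzero $c_i$ makes $\alpha$ a constant. When $P$ also has simple zeros, about which we know nothing, this argument breaks down. The remedy is to use only the multiple zeros. They impose more linear conditions on the coefficients of $P$ than there are free coefficients, so the free coefficients can be eliminated, and what is left is a polynomial equation for $\alpha$ over $\Omega$.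

\begin{lemma}\label{lem:scale}
In a moving family, let $\alpha$ be a multiple zero of $P$, and suppose that every multiple zero of $P$ has the form $\rho\alpha$ with $\rho\in\Omega$. Then $\alpha$ is a constant.
\end{lemma}

\begin{proof}
Suppose not; then $\alpha$ is transcendental over $\Omega$, and in particular nonzero. Let $a_1,\dots,a_\mu$ be the multiple zeros, $\mu\ge1$, and write $a_j=\rho_j\alpha$. Put
\[
\Gamma=\prod_{j=1}^\mu(x-\rho_j)^{m_j}\in\Omega[x],\qquad M=\deg\Gamma\le n .
\]
Simple zeros contribute nothing to $\delta=\sum_j(m_j-1)$, so $|E|=\delta=M-\mu<M$. The $\Omega$-linear forms on $\Omega[x]$ that vanish on all multiples of $\Gamma$ are the linear forms on $\Omega[x]/(\Gamma)$, and they form a space of dimension $M$. Hence there is such a form $\ell\ne0$ with $\ell(x^e)=0$ for all $e\in E$. Extend $\ell$ to an $F$-linear form on $F[x]$; it vanishes on $\Gamma x^r$ for all $r$, hence on $\Gamma F[x]$.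

Write $P=\sum_{e=0}^np_ex^e$. Since $(\alpha x-a_j)^{m_j}=\alpha^{m_j}(x-\rho_j)^{m_j}$, the polynomial $\Gamma$ divides $P(\alpha x)$ in $F[x]$, and so
\[
0=\ell\bigl(P(\alpha x)\bigr)=\sum_{e\in\{0,\dots,n\}\setminus E}p_e\,\ell(x^e)\,\alpha^e .
\]
For $e\notin E$, either $e=n$ and $p_e=1$, or $p_e$ is a prescribed coefficient; in both cases $p_e\in\Omega\setminus\{0\}$. So the right side is a polynomial in $\alpha$ with constant coefficients, and transcendence gives $p_e\ell(x^e)=0$, that is, $\ell(x^e)=0$, for all $e\notin E$. Thus $\ell$ vanishes on $1,x,\dots,x^n$. The classes of $1,x,\dots,x^{M-1}$ span $\Omega[x]/(\Gamma)$ and $M\le n$, so $\ell=0$, a contradiction.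
\end{proof}

\begin{proposition}\label{prop:small}
There is no moving family of type $(n,k)$ with $n-k\le2$.
\end{proposition}

\begin{proof}
We use induction on $k$; the case $k=1$ is Lemma~\ref{lem:zero}(a). Let a moving family with $\delta\le2$ be given. If some $a_j$ is $0$, Lemma~\ref{lem:zero}(b) gives a moving family of type $(n-m_j,k-1)$ with $(n-m_j)-(k-1)=\delta-m_j+1\le\delta$, which the induction hypothesis excludes. So all $a_j$ are nonzero. We apply Proposition~\ref{prop:DP}.

If $\delta=0$, then $DP$ is nonzero and has no terms, which is absurd.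

If $\delta=1$, then $DP$ is a monomial, yet it is divisible by $g=x-\alpha$ with $\alpha\neq0$.

If $\delta=2$, then $DP$ has at most two terms, so by Lemma~\ref{lem:sparse}(a) it has no nonzero multiple zero. Hence $g=(x-\alpha)(x-\beta)$ with $\alpha\neq\beta$, and $\alpha,\beta$ are the multiple zeros of $P$, both double. As $DP$ has a nonzero zero, it has exactly two terms, $DP=x^e(B_1x^d+B_0)$ with $d\ge1$ and $B_0B_1\neq0$. Then $\alpha^d=-B_0/B_1=\beta^d$, so $\beta/\alpha$ is a root of unity and lies in $\Omega$. By Lemma~\ref{lem:scale}, $\alpha$ is a constant. Then $(x-\alpha)^2\mid DP$ by Proposition~\ref{prop:DP}(c), which is a nonzero multiple zero after all.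
\end{proof}

\section{Two distinct zeros}\label{sec:two}

For $k=2$ the number $\delta=n-2$ of permitted terms is as large as the degree of $g$ allows, and counting terms gives no contradiction. We use homogeneity instead. Two homogeneous equations in two unknowns leave, after the scale is eliminated, one equation for the ratio of the zeros, and we have to show that this equation is not an identity.

Fix $l,m\ge1$ with $l+m=n$, and for $1\le r\le n$ define $f_r\in\mathbb Z[t]$ as the coefficient of $z^r$ in $(1+z)^l(1+tz)^m$:
\[
f_r(t)=\sum_{s\ge0}A_st^s,\qquad A_s=\binom{l}{r-s}\binom ms,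
\]
where $\binom{l}{u}=0$ unless $0\le u\le l$. The coefficients of $(x-a)^l(x-b)^m$ with $a\ne0$ are $c_r=(-a)^rf_r(b/a)$. For $l=m=2$ we have $f_1=2+2t$, $f_2=1+4t+t^2$, $f_3=2t+2t^2$, $f_4=t^2$. Here $f_1$ and $f_3$ share the root $-1$, which corresponds to $(x^2-a^2)^2$. So different $f_r$ need not be coprime, and we compare multiplicities of roots instead.

\begin{lemma}\label{lem:simple}
For $1\le r\le n$, every nonzero root of $f_r$ in $\Omega$ is simple. For $1\le r<n$, $f_r$ has a nonzero root.
\end{lemma}

\begin{proof}
Setting $t=1$ in the definition gives $f_r(1)=\binom nr\neq0$; so $f_r\neq0$ and $1$ is not a root.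

For all integers $s\ge0$ we have $(s+1)\binom m{s+1}=(m-s)\binom ms$, and for all integers $u$ we have $u\binom lu=(l-u+1)\binom l{u-1}$; for $u\le0$ and $u\ge l+1$ both sides of the latter are zero. Multiplying the first identity by the second one at $u=r-s$ gives
\[
(s+1)(s+1+l-r)\,A_{s+1}=(s-r)(s-m)\,A_s\qquad(s\ge0).
\]
Let $\vartheta=t\frac{d}{dt}$, so that $\vartheta t^s=st^s$. Comparing coefficients of $t^{s+1}$, and noting that both sides have constant term zero, we see that the recurrence says
\[
\vartheta(\vartheta+l-r)f_r=t(\vartheta-r)(\vartheta-m)f_r .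
\]
Insert $\vartheta f=tf'$ and $\vartheta^2f=t^2f''+tf'$, and divide by $t$. The result is the hypergeometric equation
\begin{equation}\label{eq:hyper}
t(1-t)f_r''+\bigl[(1+l-r)+(r+m-1)t\bigr]f_r'-rm\,f_r=0 .
\end{equation}
Suppose $t_0\neq0,1$ is a root of multiplicity $\nu\ge2$. In characteristic zero $f_r''$ vanishes at $t_0$ to order exactly $\nu-2$, and so does the first term of \eqref{eq:hyper}, while the other two terms vanish to order at least $\nu-1$. This is impossible.

Finally, $A_s>0$ exactly for $\max(0,r-l)\le s\le\min(m,r)$. For $1\le r<n$ we have $0<m$, $0<r$, $r-l<m$ and $r-l<r$, so the lower bound is smaller than the upper bound. Hence $f_r$ has at least two terms, and therefore a nonzero root.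
\end{proof}

\begin{proposition}\label{prop:two}
There is no moving family of type $(n,2)$.
\end{proposition}

\begin{proof}
Let $P=(x-a)^l(x-b)^m$ and $I=\{i,j\}$ with $i<j$ form a moving family. By Lemma~\ref{lem:zero}, $a,b\neq0$. Put $\theta=b/a$, so that $c_i=(-a)^if_i(\theta)$ and $c_j=(-a)^jf_j(\theta)$.

Suppose $\theta\in\Omega$. Since $c_i\neq0$, the constant $f_i(\theta)$ is nonzero, so $(-a)^i=c_i/f_i(\theta)$ is a constant. Then $a$ and $b=\theta a$ are constants, which is excluded.

So $\theta$ is transcendental over $\Omega$. In the quotient $\gamma=c_i^{\,j}/c_j^{\,i}\in\Omega\setminus\{0\}$ the factors $(-a)^{ij}$ cancel, so $f_i(\theta)^j=\gamma f_j(\theta)^i$, and by transcendence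
\[
f_i^{\,j}=\gamma f_j^{\,i}\qquad\text{in }\Omega[t].
\]
Since $i<j\le n$, Lemma~\ref{lem:simple} gives a nonzero simple root $t_0$ of $f_i$. It has multiplicity $j$ on the left. On the right it has multiplicity at most $i$, because $t_0$ is at most a simple root of $f_j$. This contradicts $i<j$.
\end{proof}

\section{Degree six with three distinct zeros}\label{sec:six}

\begin{proposition}\label{prop:six}
There is no moving family of type $(6,3)$.
\end{proposition}

\begin{proof}
Let such a family be given. By Lemma~\ref{lem:zero}(b) and Proposition~\ref{prop:two}, all zeros are nonzero. Here $\delta=3$, so $DP$ has at most three terms, and by Lemma~\ref{lem:sparse}(a) it has no nonzero zero of order three. Up to order, the pattern is $(4,1,1)$, $(3,2,1)$ or $(2,2,2)$.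

\medskip
\noindent\textbf{Pattern $(4,1,1)$.} Here $g=(x-\alpha)^3$ divides $DP$, a contradiction.

\medskip
\noindent\textbf{Pattern $(3,2,1)$.} Let $\alpha$ be the triple and $\beta$ the double zero, so that $g=(x-\alpha)^2(x-\beta)$ divides $DP$. A trinomial with a double zero is determined by its exponents up to scaling, and this fixes the ratio $\beta/\alpha$. In detail, let $E=\{e_1,e_2,e_3\}$ and $DP(\alpha x)=\sum_\nu y_\nu x^{e_\nu}$ with $y_\nu\in F$. This polynomial and its derivative vanish at $1$, so
\[
y_1+y_2+y_3=0,\qquad e_1y_1+e_2y_2+e_3y_3=0 .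
\]
The $e_\nu$ are distinct, so the two equations are independent, and their solution space in $F^3$ is spanned by $(e_2-e_3,\,e_3-e_1,\,e_1-e_2)$. Hence $DP(\alpha x)=\kappa\,T(x)$ with $\kappa\in F\setminus\{0\}$ and $0\neq T\in\mathbb Q[x]$. Since $DP(\beta)=0$, the ratio $\beta/\alpha$ is a root of $T$ and lies in $\Omega$. By Lemma~\ref{lem:scale}, $\alpha$ is a constant, and Proposition~\ref{prop:DP}(c) gives $(x-\alpha)^3\mid DP$, a contradiction.

\medskip
\noindent\textbf{Pattern $(2,2,2)$.} Now $g$ has only simple zeros, and the argument above does not apply. We solve the equations directly. Write $P=f^2$ with $f=x^3+ux^2+vx+w\in F[x]$. Then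
\begin{gather*}
c_1=2u,\qquad c_2=u^2+2v,\qquad c_3=2(uv+w),\\
c_4=v^2+2uw,\qquad c_5=2vw,\qquad c_6=w^2 .
\end{gather*}
We show for each of the $\binom63=20$ sets $I$ that $u,v,w$ are constants. Then the zeros of $f$ are algebraic over $\Omega$, hence constants, which is excluded. In each case we either solve for an unknown or exhibit a nonzero polynomial over $\Omega$ that it satisfies. Recall that $c_i\in\Omega\setminus\{0\}$ for $i\in I$. In particular, $1\in I$ makes $u$ a nonzero constant, and $2\in I$ gives
\begin{equation}\label{eq:v}
v=\tfrac12(c_2-u^2),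
\end{equation}
so that $v$ is a constant as soon as $u$ is.

\smallskip
\emph{Case $6\in I$ (ten sets).} Here $w$ is a nonzero constant, since $w^2=c_6$.
\begin{itemize}
\item $\{1,r,6\}$, $r=2,3,4,5$: $u$ is a nonzero constant, and $v$ is a constant by \eqref{eq:v}, by $v=(c_3/2-w)/u$, by $v^2=c_4-2uw$, by $v=c_5/(2w)$, respectively.
\item $\{r,5,6\}$, $r=2,3,4$: $v=c_5/(2w)$ is a nonzero constant, and $u$ is a constant by $u^2=c_2-2v$, by $u=(c_3/2-w)/v$, by $u=(c_4-v^2)/(2w)$, respectively.
\item $\{2,3,6\}$: inserting \eqref{eq:v} into $c_3$ gives $u^3-c_2u+c_3-2w=0$.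
\item $\{2,4,6\}$: inserting \eqref{eq:v} into $c_4$ gives $(u^2-c_2)^2+8wu-4c_4=0$.
\item $\{3,4,6\}$: $uv=c_3/2-w$ is a constant. Multiplying the formula for $c_4$ by $u^2$ gives $2wu^3-c_4u^2+(c_3/2-w)^2=0$, a cubic for $u$ since $w\neq0$. Then $v^2=c_4-2uw$ is a constant.
\end{itemize}

\emph{Case $6\notin I$, $5\in I$ (six sets).} Here $C=vw=c_5/2$ is a nonzero constant. So $v\neq0$ and $w=C/v$, and it suffices to treat $u$ and $v$. Multiplying the formulas for $c_3/2$ and $c_4$ by $v$ eliminates $w$:
\begin{align}
uv^2-\tfrac12c_3v+C&=0,\label{eq:three}\\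
v^3-c_4v+2Cu&=0.\label{eq:four}
\end{align}
\begin{itemize}
\item $\{1,2,5\}$: $u$ is a constant, and so is $v$ by \eqref{eq:v}.
\item $\{1,3,5\}$: \eqref{eq:three} is a quadratic for $v$ with leading coefficient $u\in\Omega\setminus\{0\}$.
\item $\{1,4,5\}$: \eqref{eq:four} is a monic cubic for $v$.
\item $\{2,3,5\}$: inserting \eqref{eq:v} into \eqref{eq:three} gives an equation for $u$ with leading term $\frac14u^5$.
\item $\{2,4,5\}$: inserting \eqref{eq:v} into \eqref{eq:four} gives an equation for $u$ with leading term $-\frac18u^6$.
\item $\{3,4,5\}$: multiply \eqref{eq:four} by $v^2$ and replace $uv^2$ using \eqref{eq:three}. This gives $v^5-c_4v^3+Cc_3v-2C^2=0$. Then $u=(c_4v-v^3)/(2C)$ is a constant.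
\end{itemize}

\emph{Case $5,6\notin I$ (four sets).} If $3\in I$, then $w=c_3/2-uv$ is a constant as soon as $u$ and $v$ are, and substituting this into $c_4$ gives
\begin{equation}\label{eq:threefour}
v^2-2u^2v+c_3u-c_4=0 .
\end{equation}
\begin{itemize}
\item $\{1,2,3\}$: $u$, then $v$ by \eqref{eq:v}, then $w$ are constants.
\item $\{1,2,4\}$: $u\neq0$ and $v$ are constants, and $w=(c_4-v^2)/(2u)$.
\item $\{1,3,4\}$: \eqref{eq:threefour} is a monic quadratic for $v$.
\item $\{2,3,4\}$: inserting \eqref{eq:v} into \eqref{eq:threefour} gives an equation for $u$ with leading term $\bigl(\frac14+1\bigr)u^4$.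
\end{itemize}
This exhausts the twenty sets.
\end{proof}

\begin{remark}\label{rem:six}
The pair $(6,3)$ owes its finiteness to the hypothesis $c_i\ne0$. Family E with $m=2$ is $(x^3+x^2+t)^2$, whose coefficients $c_1=2$, $c_2=1$, $c_5=0$ are independent of $t$; only the vanishing of $c_5$ disqualifies it.
\end{remark}

\begin{proof}[Proof of Theorem~\ref{thm:A}(1)]
By Lemma~\ref{lem:reduction} it suffices to exclude moving families. This is done in Lemma~\ref{lem:zero}(a) for $k=1$, in Proposition~\ref{prop:two} for $k=2$, in Proposition~\ref{prop:small} for $n\le k+2$, and in Proposition~\ref{prop:six} for $(n,k)=(6,3)$.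
\end{proof}

\begin{thebibliography}{9}

\bibitem{CC}
Gregory J. Clark and Joshua N. Cooper,
\emph{Leading Coefficients and the Multiplicity of Known Roots},
arXiv:1806.05222 (2018).

\end{thebibliography}
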